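# Coclosed forms with $\delta(a|du|^{p-2}du)$ in a Lorentz space: when is the gradient continuous?

## The guess that $L^{(n,1)}$ data give $C^1$ forms

Take a differential form $u$ with $\delta u=0$, and suppose that $\delta(a(x)|du|^{p-2}du)$ lies in the Lorentz space $L^{(n,1)}$. Is $u$ of class $C^1$, or at least Lipschitz? The answer one would first guess is yes. It is yes for functions, and we shall see by hand that it is yes for the Laplacian. Moreover $du$ is known to be continuous, and the pair $(d,\delta)$ is elliptic, so one hopes to recover all of $\nabla u$ from $du$ and $\delta u=0$. We shall test the guess, see it fail for $p>2$, and then find exactly which Lorentz condition makes it true.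

The question was posed by Swarnendu Sil, "Nonlinear Stein theorem for differential forms", arXiv:1810.00923 (2018). Here is the precise setting.

**Forms.** Let $n\ge2$, $N\ge1$, $0\le k\le n-1$, $1<p<\infty$, and let $\Omega\subset\mathbb R^n$ be open. We consider $k$-forms with values in $\mathbb R^N$, that is, maps into $\Lambda^k\mathbb R^n\otimes\mathbb R^N$. The products $dx_{i_1}\wedge\dots\wedge dx_{i_k}$ with $i_1<\dots<i_k$ are orthonormal. Write $e_i=dx_i$ and let $\iota_i$ be contraction with the $i$-th unit vector. Then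
$$d=\sum_i e_i\wedge\partial_i,\qquad \delta=-\sum_i\iota_i\partial_i,\qquad d\delta+\delta d=-\Delta\ \text{ componentwise.}$$
The last identity holds because $e_i\wedge\iota_j+\iota_j(e_i\wedge\cdot)$ is the identity if $i=j$ and zero otherwise. Since $\iota_\xi$ is the adjoint of $\xi\wedge$, the operator $\delta$ is the formal adjoint of $d$, and $|\xi\wedge\zeta|^2+|\iota_\xi\zeta|^2=|\xi|^2|\zeta|^2$ for a covector $\xi$ and a form $\zeta$. For a $j$-form $\lambda$ we have $\sum_i e_i\wedge\iota_i\lambda=j\lambda$ and $\sum_i\iota_i(e_i\wedge\lambda)=(n-j)\lambda$. A form is *closed* if $du=0$ and *coclosed* if $\delta u=0$; $\nabla u$ is the full gradient. We also write $x$ for the 1-form $\sum x_i\,dx_i=d(r^2/2)$, where $r=|x|$, and we put $\ell=\log(1/r)$ and $A(z)=|z|^{p-2}z$.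

An example: for a constant $(k+1)$-form $\lambda$ the linear form $l=\frac1{k+1}\iota_x\lambda$ satisfies
$$dl=\tfrac1{k+1}\sum_i e_i\wedge\iota_i\lambda=\lambda,\qquad \delta l=-\tfrac1{k+1}\sum_i\iota_i\iota_i\lambda=0. \tag{1}$$

**Lorentz spaces.** With $g^*$ the decreasing rearrangement of $|g|$, the space $L^{(n,s)}$, $s>0$, is defined by $\int_0^\infty(t^{1/n}g^*(t))^s\frac{dt}t<\infty$. A function is in $L^{(n,s)}_{loc}(\Omega)$ if it is in $L^{(n,s)}(K)$ for every compact $K\subset\Omega$. We need four facts.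

1. For $s=1$ the condition is $\int_0^\infty|\{|g|>\mu\}|^{1/n}d\mu<\infty$. Indeed $|\{|g|>\mu\}|^{1/n}=\frac1n\int_0^{|\{|g|>\mu\}|}t^{1/n}\frac{dt}t$, and $t<|\{|g|>\mu\}|$ exactly when $g^*(t)>\mu$. Now integrate in $\mu$.
2. The space increases with $s$. As $g^*$ is nonincreasing, $(t^{1/n}g^*(t))^s=\frac sn g^*(t)^s\int_0^t\tau^{s/n}\frac{d\tau}\tau\le\frac sn\int_0^t(\tau^{1/n}g^*(\tau))^s\frac{d\tau}\tau$. So $t^{1/n}g^*(t)$ is bounded, and for $s'>s$ the integral with $s'$ is at most a power of this bound times the integral with $s$.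
3. On sets of finite measure, $L^{(n,s)}\subset L^q$ for $q<n$, since $g^*(t)\le Ct^{-1/n}$ by fact 2.
4. The model case. Let $\kappa>0$, let $g(r)=r^{-1}\ell^{-\kappa}$ on $B_R(0)$ with $R=e^{-\ell_0}$, $\ell_0>0$, $\ell_0\ge\kappa$, and let $|f|\le Cg$ there. Since
$$\frac{d}{dr}\big(r^{-1}\ell^{-\kappa}\big)=r^{-2}\ell^{-\kappa-1}(\kappa-\ell)<0,$$
$g$ is radially decreasing. So $f^*(t)\le Cg((t/\omega_n)^{1/n})$ for $t<|B_R|$, with $\omega_n=|B_1|$, and $f^*(t)=0$ beyond. Substituting $t=\omega_nr^n$,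
$$\int_0^\infty(t^{1/n}f^*)^s\frac{dt}t\le C\int_0^R(rg(r))^s\frac{dr}r=C\int_{\ell_0}^\infty\ell^{-\kappa s}\,d\ell<\infty\quad\text{if }\kappa s>1. \tag{2}$$
For $f=g$ the first step is an equality up to a constant, so $g\in L^{(n,s)}$ if and only if $\kappa s>1$.

**Dini continuity.** A function $a:\Omega\to[\gamma,L]$, $0<\gamma<L<\infty$, is Dini continuous if $\omega(r)=\sup_{|x-y|\le r}|a(x)-a(y)|$ satisfies $\int_0^1\omega(r)\frac{dr}r<\infty$. Hölder functions are Dini, since $\int_0^1r^{\alpha-1}dr<\infty$; a modulus equal to $1/\log(1/r)$ near $0$ is not allowed, since $\int^\infty\frac{d\ell}\ell=\infty$.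

**Weak solutions.** A form $u\in W^{1,p}_{loc}(\Omega;\Lambda^k\mathbb R^n\otimes\mathbb R^N)$ is a local weak solution of $\delta(a|du|^{p-2}du)=f$ if
$$\int_\Omega a\,|du|^{p-2}\langle du,d\varphi\rangle\,dx=\int_\Omega\langle f,\varphi\rangle\,dx\qquad\text{for all }\varphi\in C_c^\infty(\Omega;\Lambda^k\mathbb R^n\otimes\mathbb R^N).$$

**Known result (nonlinear Stein theorem for forms).** If $f\in L^{(n,1)}_{loc}$ with $\delta f=0$ in the sense of distributions and $u$ is a local weak solution, with $a$ Dini continuous, then $du$ is continuous in $\Omega$. If moreover $\delta u=0$, then $\nabla u$ is locally VMO. For $k=0$, where $du=\nabla u$, this says that $\nabla u$ is continuous (Kuusi–Mingione). So from now on $1\le k\le n-1$.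

The guess splits into two claims, each asserted for all $n\ge2$, $N\ge1$, $1\le k\le n-1$, $1<p<\infty$, all open $\Omega$, all Dini continuous $a:\Omega\to[\gamma,L]$, and all coclosed local weak solutions $u\in W^{1,p}_{loc}$ with some $f\in L^{(n,1)}_{loc}$:

* (A) $u\in C^1_{loc}(\Omega)$;
* (B) $u\in C^{0,1}_{loc}(\Omega)$.

## The Laplacian: $p=2$, $a\equiv1$

For $p=2$, $a\equiv1$ and $\delta u=0$, add $\int\langle\delta u,\delta\varphi\rangle=0$ to the weak formulation. This gives $-\Delta u=f$ in the sense of distributions, and we can test the guess by hand.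

Let $B'\Subset\Omega$ be a ball, $\Gamma$ the fundamental solution of $-\Delta$, and $v=\Gamma*(f1_{B'})$. Then $u-v$ is harmonic in $B'$, so only $\nabla v$ matters. As $|\nabla\Gamma(x)|=c|x|^{1-n}$, whose rearrangement is a multiple of $t^{1/n-1}$, the Hardy–Littlewood inequality gives
$$\sup|\nabla v|\le C\int_0^\infty t^{1/n-1}(f1_{B'})^*(t)\,dt .$$
Let $f_j=f1_{B'}1_{\{|f|\le j\}}$. Then $\nabla\Gamma*f_j$ is continuous, because $f_j$ is bounded with compact support. The function $(f1_{B'}-f_j)^*$ is at most $(f1_{B'})^*$ and vanishes for $t\ge|\{x\in B':|f|>j\}|$. By dominated convergence and the last display, $\nabla\Gamma*f_j\to\nabla v$ uniformly. So $\nabla v$ is continuous, and (A) holds for $p=2$, $a\equiv1$. The guess passes its first test.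

## The plane: a scalar equation for $\Delta\beta$

The simplest nonlinear case is $n=2$, $k=1$, $N=1$. Take $u=\delta(\beta\,dx_1\wedge dx_2)=\partial_2\beta\,dx_1-\partial_1\beta\,dx_2$ for a function $\beta$. Such a $u$ is coclosed, $du=-\Delta\beta\,dx_1\wedge dx_2$ and $|\nabla u|=|D^2\beta|$. Put $g=-\Delta\beta$ and $G=|g|^{p-2}g$. The equation reads
$$f=\delta(G\,dx_1\wedge dx_2)=\partial_2G\,dx_1-\partial_1G\,dx_2,\qquad |f|=|\nabla G| .$$
So the question becomes: if $\nabla G\in L^{(2,1)}$, is $D^2\beta$ continuous, or at least bounded?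

Here is the approach that a sensible person tries. The map $g\mapsto D^2\beta$ is a singular integral, which does not preserve continuity. But it does produce a continuous $D^2\beta$ when the mean oscillations of $g$ over balls of radius $2^{-j}$ have a finite sum in $j$, uniformly in the center; in the last section we prove this for forms. By Poincaré, the oscillation of $G$ at scale $\rho=2^{-j}$ is bounded by $\sigma_j=C\rho\,(|B_\rho|^{-1}\int_{B_\rho}|\nabla G|^q)^{1/q}$, and for $1<q<2$ the condition $\nabla G\in L^{(2,1)}$ makes $\sum_j\sigma_j$ finite (this computation is done in the section on Dini sums). It remains to pass from $G$ to $g=|G|^{\frac1{p-1}-1}G$.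

* If $p\le2$, the exponent $\frac1{p-1}$ is at least $1$, so $g$ is a locally Lipschitz function of $G$. Its oscillations are at most $C\sigma_j$, and the argument goes through.
* If $p>2$, the function $G\mapsto g$ is only Hölder continuous with exponent $\frac1{p-1}$ at $G=0$. We get oscillations at most $C\sigma_j^{1/(p-1)}$, and here the argument stops: $\sum\sigma_j<\infty$ does not imply $\sum\sigma_j^{1/(p-1)}<\infty$. The sequence $\sigma_j=j^{-(p-1)}$ has a finite sum, but its roots are $1/j$.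

This also shows what a counterexample must look like: near a zero of $g$, the function $g$ should have size $1/\ell$ at distance $r=e^{-\ell}$. A radial $g$ does not work. If $\beta$ is radial, regular at $0$ and $\Delta\beta=\tilde g(r)$, then $\beta'/r=r^{-2}\int_0^r\tilde g(s)s\,ds$ and $\beta''=\tilde g-\beta'/r$ are bounded by multiples of $\sup|\tilde g|$, and these are the eigenvalues of $D^2\beta$. The contributions of the scales must add up instead, so we perturb a quadratic harmonic polynomial by a slowly varying amplitude: $\beta=\eta(\ell)\,r^2\cos2\phi$. A direct computation (it is the case $n=2$ of (4) below) gives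
$$\Delta\beta=(\eta''-4\eta')\cos2\phi .$$
The amplitude $\eta$ itself has disappeared; only its derivatives are seen. With $\eta=\log\ell$ we get $g\approx\frac4\ell\cos2\phi$, $|\nabla G|\le Cr^{-1}\ell^{-(p-1)}$, which is in $L^{(2,1)}$ by (2) when $p>2$, while $D^2\beta$ grows like $\log\ell=\log\log\frac1r$. So the guess is wrong for $p>2$. The next section does this for all $n$ and $k$. The polynomial $x_1^2-x_2^2$ is replaced by a closed harmonic quadratic $(k+1)$-form.

## A coclosed form with $\log\log$ gradient: the case $p>2$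

**Theorem 1.** Let $n\ge2$, $N\ge1$, $1\le k\le n-1$, $p>2$, $a\equiv1$, $\Omega=B_R(0)$ with $R=e^{-p}$. Fix a unit vector $\mathbf e\in\mathbb R^N$ and put
$$h=(x_1dx_2+x_2dx_1)\wedge dx_3\wedge\dots\wedge dx_{k+1},\qquad Q=x\wedge h,\qquad u=\delta\big(\log\log\tfrac1{|x|}\;Q\big)\otimes\mathbf e .$$
Then $u\in W^{1,p}(\Omega)$, $\delta u=0$, and $u$ is a weak solution of $\delta(|du|^{p-2}du)=f$ with $f\in L^{(n,1)}(\Omega)$, indeed $f\in L^{(n,s)}(\Omega)$ for all $s>\frac1{p-1}$. But $u$ is not Lipschitz in any neighborhood of $0$. Hence (B), and a fortiori (A), is false.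

For $n=2$, $k=1$ we have $Q=(x_1^2-x_2^2)\,dx_1\wedge dx_2$, and $u$ is the rotated gradient of $(x_1^2-x_2^2)\log\log\frac1{|x|}$, up to sign. In general, by (5) below, $u$ is $-(n-k+1)\log\ell\cdot h$ plus a Lipschitz-size term. The linear form $h$ is both closed and coclosed, so neither $d$ nor $\delta$ sees the size of its amplitude.

*Proof.* The factor $\mathbf e$ plays no role and we drop it.

**Step 1: the algebra of $h$ and $Q$.** The purpose is to show that $Q$ is closed and harmonic and that $\delta Q$ is a multiple of $h$. Since $h=d(x_1x_2)\wedge dx_3\wedge\dots\wedge dx_{k+1}$, we have $dh=0$. Next, $\delta h=-\iota_1(dx_2\wedge dx_3\wedge\cdots)-\iota_2(dx_1\wedge dx_3\wedge\cdots)=0$. Then: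

* $dQ=dx\wedge h-x\wedge dh=0$, because the 1-form $x=d(r^2/2)$ is closed.
* $\Delta Q=2\sum_ie_i\wedge\partial_ih=2\,dh=0$, because $x$ and $h$ have linear coefficients.
* By $\iota_i(x\wedge\partial_ih)=x_i\partial_ih-x\wedge\iota_i\partial_ih$, by $\sum x_i\partial_ih=h$ and by $\sum\iota_i\partial_ih=-\delta h=0$,
$$\delta Q=-\sum_i\iota_i(e_i\wedge h)-\sum_i\iota_i(x\wedge\partial_ih)=-(n-k)h-h=-(n-k+1)h. \tag{3}$$

**Step 2: formulas for $du$ and $u$.** Let $\eta(\ell)=\log\ell$ and $\beta=\eta Q$. On $\Omega\setminus\{0\}$ we have $\ell>p>2$, so $\beta$ is smooth there. Since $d\eta$ is a multiple of $x$, $d\eta\wedge Q=0$, hence $d\beta=0$. For $u=\delta\beta$ this gives $\delta u=0$ and $du=d\delta\beta=-\Delta\beta$ off $0$. Use $\Delta Q=0$, $x\cdot\nabla Q=2Q$, $\eta_r=-\eta'/r$ and $\eta_{rr}=(\eta''+\eta')/r^2$: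
$$du=-\Big(\eta_{rr}+\frac{n-1}r\eta_r+\frac4r\eta_r\Big)Q=-\frac{\eta''-(n+2)\eta'}{r^2}\,Q=\Big(\frac{n+2}\ell+\frac1{\ell^2}\Big)\frac Q{r^2}. \tag{4}$$
With $\nabla\eta=-\eta'x/r^2$, $\iota_xQ=r^2h-x\wedge\iota_xh$ and (3),
$$u=-\iota_{\nabla\eta}Q+\eta\,\delta Q=\eta'\,\big(h-r^{-2}x\wedge\iota_xh\big)-(n-k+1)\,\eta\,h. \tag{5}$$

**Step 3: size estimates, and $u\in W^{1,p}(\Omega)$.** If $P$ is smooth off $0$ and homogeneous of degree $m$, and $\psi$ is smooth, then $|\nabla(\psi(\ell)P)|\le Cr^{m-1}(|\psi|+|\psi'|)$. Apply this to (5) with $m=1$ and to (4) with $m=0$, using $\ell>2$: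
$$|u|\le Cr(1+\log\ell),\quad|\nabla u|\le C(1+\log\ell),\quad|du|\le C\ell^{-1},\quad|\nabla du|\le Cr^{-1}\ell^{-1}. \tag{6}$$
Put $u(0)=0$. Then $u$ is continuous, smooth off $0$, and $\nabla u\in L^m(\Omega)$ for all $m<\infty$. Integrate $u\,\partial_i\varphi$ by parts outside $B_\varepsilon$. The boundary terms are $O(\varepsilon^{n-1}\sup_{\partial B_\varepsilon}|u|)\to0$. So the classical derivatives are the weak derivatives on $\Omega$, $u\in W^{1,p}(\Omega)$ and $\delta u=0$.

**Step 4: the equation.** We show that $f$ is a function of size $r^{-1}\ell^{-(p-1)}$. Let $G=A(du)$. As $p>2$, $A\in C^1$ with $|DA(z)|\le(p-1)|z|^{p-2}$. So $G$ is $C^1$ off $0$, bounded, and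
$$|\nabla G|\le C\ell^{-(p-2)}\,r^{-1}\ell^{-1}=Cr^{-1}\ell^{-(p-1)},$$
which is integrable since $n\ge2$. Integrating by parts outside $B_\varepsilon$, with boundary term $O(\varepsilon^{n-1})\to0$, we get $\int\langle G,d\varphi\rangle=\int\langle f,\varphi\rangle$ with $f=\delta G$ computed off $0$, and $|f|\le Cr^{-1}\ell^{-\kappa}$ with $\kappa=p-1$. On $\Omega$ we have $\ell>p>\kappa$, so (2) applies and $f\in L^{(n,s)}(\Omega)$ whenever $(p-1)s>1$. As $p-1>1$, $s=1$ is allowed.

**Step 5: $u$ is not Lipschitz at $0$.** At $x=\tau e_1$ we have $h=\tau\,dx_2\wedge dx_3\wedge\dots\wedge dx_{k+1}$ and $\iota_xh=0$. By (5),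
$$\frac{|u(\tau e_1)-u(0)|}\tau=\Big|\frac1{\log(1/\tau)}-(n-k+1)\log\log\frac1\tau\Big|\longrightarrow\infty\qquad(\tau\downarrow0).$$
Since $u$ is continuous, no other representative can be Lipschitz. $\blacksquare$

## The sharp Lorentz exponent $\min\{1,\frac1{p-1}\}$

In Theorem 1 the datum lies in $L^{(n,s)}$ exactly beyond the exponent at which the roots $\sigma_j^{1/(p-1)}$ are summable. This is no accident.

**Theorem 2.** Fix $n\ge2$, $N\ge1$, $1\le k\le n-1$, $1<p<\infty$, and put $s_p=\min\{1,\frac1{p-1}\}$.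

1. If $a:\Omega\to[\gamma,L]$ is Dini continuous, $u\in W^{1,p}_{loc}$ is coclosed and a local weak solution of $\delta(a|du|^{p-2}du)=f$ with $f\in L^{(n,s_p)}_{loc}(\Omega)$, then $u\in C^1(\Omega)$.
2. For every $s>s_p$ there are such $u,f$ with $a\equiv1$ and $f\in L^{(n,s)}$ for which $u\notin C^{0,1}_{loc}$.

Consequently, for fixed $(n,N,k,p)$ with $k\ge1$, (A) and (B) are both true if $1<p\le2$ and both false if $p>2$. Since $L^{(n,s)}$ increases with $s$, for fixed $(n,N,k,p)$ the implication with $f\in L^{(n,s)}_{loc}$, concluding $u\in C^1$ (or $u\in C^{0,1}_{loc}$), holds if and only if $s\le s_p$.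

*Proof of part 2.* For $p>2$ this is Theorem 1. Let $p\le2$, so $s_p=1$. The idea is to add a linear form that moves $du$ away from the singular point of $A$; then only the linear behavior counts. Let $u$ be the form of Theorem 1, considered on a small ball about $0$ in which $\ell>2$. Formulas (4)–(6) and the weak differentiability hold there for every $p$. Take a constant $(k+1)$-form $\lambda\ne0$ and $l=\frac1{k+1}\iota_x\lambda$, both tensored with $\mathbf e$; by (1), $dl=\lambda$ and $\delta l=0$. Shrink the ball so that $|du|\le C\ell^{-1}\le|\lambda|/2$. Then $\lambda+du$ stays in the annulus $\frac12|\lambda|\le|z|\le\frac32|\lambda|$, where $A$ is smooth, so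
$$|\nabla A(\lambda+du)|\le C|\nabla du|\le Cr^{-1}\ell^{-1}.$$
As in Step 4 above, $u+l$ is a coclosed weak solution with $|f|\le Cr^{-1}\ell^{-1}$. By (2) with $\kappa=1$, $f\in L^{(n,s)}$ for all $s>1$. And $u+l$ is not Lipschitz at $0$, because $l$ is and $u$ is not. $\blacksquare$

The rest of the lecture proves part 1. The plan follows the planar computation. We bound the mean oscillation ("excess") of $F=du$ at geometric scales by a sum of terms $\omega(\rho)$ and $\sigma(x,\rho)^{s_p}$, show that this is summable, and transfer summability from $du$ to $\nabla u$ by means of $\delta u=0$. In place of the formula $g=|G|^{\frac1{p-1}-1}G$ we compare $u$ with a $p$-harmonic form on each ball.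

## Standard facts, coclosed primitives, and lowering an exponent

For a ball $B$, write $\mathcal N_m(g;B)=\big(\frac1{|B|}\int_B|g|^m\big)^{1/m}$. It is nondecreasing in $m$, and $\mathcal N_m(g;B')\le(|B|/|B'|)^{1/m}\mathcal N_m(g;B)$ for $B'\subset B$. We use the following cited facts; constants are scale invariant, all balls are Euclidean, and vector-valued versions of F2 and F3 are obtained componentwise.

* **F0.** The known result above: $du$ is continuous. It applies in part 1, because $L^{(n,s_p)}_{loc}\subset L^{(n,1)}_{loc}$ and because testing with $\varphi=d\psi$ gives $\int\langle f,d\psi\rangle=0$, that is, $\delta f=0$.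
* **F1.** (Uhlenbeck, Acta Math. 138 (1977), for $p\ge2$, for elliptic complexes, hence $\mathbb R^N$-valued forms; Hamburger, J. reine angew. Math. 431 (1992).) There are $\alpha\in(0,1)$ and $C$ such that if $F\in L^p(B_1;\Lambda^{k+1}\otimes\mathbb R^N)$, $dF=0$, $\delta A(F)=0$, then $\|F\|_{C^{0,\alpha}(B_{1/2})}\le C\|F\|_{L^p(B_1)}$.
* **F2.** (Iwaniec–Lutoborski, ARMA 125 (1993).) On a ball $B$ there is a linear operator $T$, independent of $q\in(1,\infty)$, with $dTH=H$ and $\|\nabla TH\|_{L^q(B)}\le C\|H\|_{L^q(B)}$ for closed $H\in L^q(B)$.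
* **F3.** (Costabel–McIntosh, Math. Z. 265 (2010).) For $w\in W^{1,q}_0(B;\Lambda^k)$, $1<q<\infty$, there is $\tilde w\in W^{1,q}_0(B;\Lambda^k)$ with $d\tilde w=dw$ and $\|\nabla\tilde w\|_q\le C\|dw\|_q$.
* **F4.** (Schauder; e.g. Giaquinta–Martinazzi, *An Introduction to the Regularity Theory for Elliptic Systems…*, Ch. 5.) For weak solutions $z\in W^{1,2}(B_\rho)$, $\rho\le1$, of homogeneous linear divergence-form systems with $C^{0,\alpha}$, Legendre–Hadamard elliptic coefficients, $\sup_{B_{\rho/2}}|\nabla z|+\rho^\alpha[\nabla z]_{C^\alpha(B_{\rho/2})}\le C\,\mathcal N_2(\nabla z;B_\rho)$.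
* **F5.** (Giusti, *Direct Methods*, Lemma 6.1.) If $I\ge0$ is bounded on $[\rho_0,R_0]$ and $I(\rho)\le\frac12I(R)+a_1(R-\rho)^{-b}+a_2$ for $\rho_0\le\rho<R\le R_0$, then $I(\rho_0)\le C(b)[a_1(R_0-\rho_0)^{-b}+a_2]$.

In F1 the case $p<2$ reduces to $p'>2$ by duality. Normalize $\|F\|_p=1$ and let $G=\star A(F)$, where $\star$ is the Hodge star. Then $dG=0$ because $\delta A(F)=0$; $\|G\|_{p'}=1$ because $|A(F)|^{p'}=|F|^p$; and since $(p-1)(p'-2)=2-p$ we have $|A(F)|^{p'-2}A(F)=F$, so $\delta(|G|^{p'-2}G)=\delta\star F=\pm\star dF=0$. If $G$ has degree $0$, it is closed, hence constant. Otherwise F1 with $p'$ bounds $G$ in $C^\alpha$. So $A(F)$ is bounded in $C^\alpha$, and hence so is $F=|A(F)|^{p'-2}A(F)$, because $z\mapsto|z|^{p'-2}z$ is locally Lipschitz. (For $k+1=n$ and any $p$, $\star A(F)$ is a closed $0$-form, so $F$ is constant.)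

We also use the elementary monotonicity inequality
$$\langle A(z_1)-A(z_2),z_1-z_2\rangle\ge c\,(|z_1|+|z_2|)^{p-2}|z_1-z_2|^2,\qquad c=c(p)>0. \tag{7}$$
To prove it, let $z_\tau=z_2+\tau(z_1-z_2)$. The eigenvalues of $DA(z)=|z|^{p-2}\big(I+(p-2)\frac{z\otimes z}{|z|^2}\big)$ are $|z|^{p-2}$ and $(p-1)|z|^{p-2}$, so the left side is at least $\min\{1,p-1\}|z_1-z_2|^2\int_0^1|z_\tau|^{p-2}d\tau$. If $p\le2$, use $|z_\tau|\le|z_1|+|z_2|$. If $p>2$ and, say, $|z_1|\ge|z_2|$, then for $\tau\ge\frac34$ we have $|z_\tau|\ge\frac34|z_1|-\frac14|z_2|\ge\frac12|z_1|\ge\frac14(|z_1|+|z_2|)$.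

The first lemma produces primitives in the gauge $\delta z=0$. It is what turns information on $du$ into information on a full gradient.

**Lemma 3.** For closed $H\in L^q(B_r;\Lambda^{k+1}\otimes\mathbb R^N)$ there is $z\in W^{1,q}(B_r)$ with $dz=H$, $\delta z=0$ and $\|\nabla z\|_{L^q(B_r)}\le C\|H\|_{L^q(B_r)}$. The operator $H\mapsto z$ does not depend on $q\in(1,\infty)$.

*Proof.* By scaling, $r=1$. Let $\tilde Z\in W^{1,q}(\mathbb R^n)$, supported in $B_2$, be a linear, $q$-independent Sobolev extension of $TH$ minus its mean. By Poincaré and F2, $Y=d\tilde Z$ satisfies $\|Y\|_q\le C\|\nabla TH\|_{L^q(B_1)}\le C\|H\|_{L^q(B_1)}$. Let $z=\delta(\Gamma*Y)$ with $\Gamma$ the fundamental solution of $-\Delta$. Then $\delta z=0$. Since $d(\Gamma*Y)=\Gamma*dY=0$, we get $dz=d\delta(\Gamma*Y)=-\Delta(\Gamma*Y)=Y$, which equals $dTH=H$ on $B_1$. The components of $\nabla z$ are combinations of second derivatives of $\Gamma*Y$, so Calderón–Zygmund gives $\|\nabla z\|_q\le C\|Y\|_q\le C\|H\|_{L^q(B_1)}$.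 $\square$

The second lemma replaces the exponent on the right of a sup estimate by a smaller one.

**Lemma 4.** Let $g\ge0$ be locally bounded on $B_1$, $0<t<m$, and $g(x)\le\Theta\,\mathcal N_m(g;B_\rho(x))$ whenever $B_\rho(x)\subset B_1$. Then $\sup_{B_{1/2}}g\le C(n,m,t,\Theta)\|g\|_{L^t(B_1)}$.

*Proof.* Let $\frac12\le\rho<R\le\frac34$. For $x\in B_\rho$ the ball $B_{R-\rho}(x)$ lies in $B_R$, so
$$\sup_{B_\rho}g\le C(R-\rho)^{-n/m}\Big(\int_{B_R}g^m\Big)^{1/m}\le C(R-\rho)^{-n/m}\big(\sup_{B_R}g\big)^{1-t/m}\|g\|_{L^t(B_1)}^{t/m}.$$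
By Young this is at most $\frac12\sup_{B_R}g+C(R-\rho)^{-n/t}\|g\|_{L^t(B_1)}$. Apply F5 on $[\frac12,\frac34]$. $\square$

## Excess decay for $p$-harmonic forms in the exponent $\min\{p,2\}$

From now on
$$t=\min\{p,2\}\in(1,2],\qquad F_\rho=F_{x,\rho}=\frac1{|B_\rho|}\int_{B_\rho(x)}F,\qquad E(F,\rho)=E(F,x,\rho)=\mathcal N_t(F-F_{x,\rho};B_\rho(x)).$$
The quantity $E$ is subadditive in $F$, and $E(F,\rho)\le2\mathcal N_t(F-c;B_\rho)$ for every constant $c$. Hence $E(F,\theta\rho)\le2\theta^{-n/t}E(F,\rho)$ for $0<\theta\le1$, and more generally the excess on a ball contained in a larger one is controlled by the excess on the larger one, with a constant depending on the ratio of radii.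

**Lemma 5.** There are $C,\alpha,\varepsilon_0>0$ depending on $n,N,k,p$ such that for $F\in L^p(B_r)$ with $dF=0$, $\delta A(F)=0$:

(a) $E(F,\theta r)\le C\theta^\alpha E(F,r)$ for $0<\theta\le1$;

(b) if $E(F,r)\le\varepsilon_0|F_r|$, then $|F-F_r|\le\frac12|F_r|$ in $B_{r/8}$.

Part (b) says that small relative excess forces nondegeneracy. Part (a) does not follow from F1 alone, because F1 bounds $F$ and not $F-F_r$; when $F_r$ is large we must linearize.

*Proof.* By scaling, $r=1$. Put $\lambda=F_1$ and $E=E(F,1)$.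

**Step 1: a bound with the exponent $t$.** By F1 on balls $B_\rho(x)\subset B_1$, $|F(x)|\le C\mathcal N_p(F;B_\rho(x))$. Lemma 4 with $m=p$ (unnecessary if $t=p$) gives $\sup_{B_{1/2}}|F|\le C\|F\|_{L^t(B_1)}$. Then F1 on $B_{1/2}$ gives
$$\sup_{B_{1/2}}|F|+[F]_{C^\alpha(B_{1/4})}\le C\|F\|_{L^t(B_1)}\le C_1(|\lambda|+E). \tag{8}$$

**Step 2: proof of (b).** We compare $F(x)$ with a mean over a small ball. Let $E\le\varepsilon_0|\lambda|$, $\varepsilon_0\le1$. For $x\in B_{1/8}$ and $\rho\le\frac18$ we have $B_\rho(x)\subset B_{1/4}$, so by (8)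
$$|F(x)-\lambda|\le\rho^\alpha[F]_{C^\alpha(B_{1/4})}+\mathcal N_t(F-\lambda;B_\rho(x))\le\big(2C_1\rho^\alpha+\rho^{-n/t}\varepsilon_0\big)|\lambda| .$$
Choose $\rho$ with $2C_1\rho^\alpha\le\frac14$, then $\varepsilon_0$ with $\rho^{-n/t}\varepsilon_0\le\frac14$.

**Step 3: proof of (a) when $E>\varepsilon_0|\lambda|$.** Here (8) itself suffices. For $\theta\le\frac14$,
$$E(F,\theta)\le2\mathcal N_t(F-F(0);B_\theta)\le2\theta^\alpha[F]_{C^\alpha(B_{1/4})}\le2C_1(1+\varepsilon_0^{-1})\theta^\alpha E .$$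
For $\theta\ge\frac14$ use $E(F,\theta)\le2\theta^{-n/t}E\le C\theta^\alpha E$.

**Step 4: proof of (a) when $E\le\varepsilon_0|\lambda|$.** Here we linearize around $\lambda$. If $\lambda=0$ then $E=0$ and $F$ is constant. Otherwise divide by $|\lambda|$, so that $|\lambda|=1$; this is allowed because $A$ is homogeneous. Put $H=F-\lambda$. By (b) and (8), on $B_{1/8}$ we have $|H|\le\frac12$ and $[H]_{C^\alpha}\le C$. With
$$\mathbb B(x)=\int_0^1DA(\lambda+\tau H(x))\,d\tau$$
we have $A(F)-A(\lambda)=\mathbb BH$. The points $\lambda+\tau H(x)$ lie in the closed ball of radius $\frac12$ about $\lambda$, where $DA$ is smooth and, by its eigenvalues, uniformly positive definite. So $\mathbb B$ is symmetric, bounded in $C^\alpha$ and uniformly positive definite on $B_{1/8}$. Moreover $dH=0$ and $\delta(\mathbb BH)=0$.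

On a ball $B_\rho(x)\subset B_{1/8}$ take $z$ from Lemma 3 with $q=2$: $dz=H$, $\delta z=0$. It satisfies
$$\int\langle\mathbb B\,dz,d\varphi\rangle+\langle\delta z,\delta\varphi\rangle=0\qquad\text{for all test forms }\varphi .$$
This system for $z$ is Legendre–Hadamard elliptic: on a rank-one gradient $\xi\otimes\zeta$ the quadratic form is
$$\langle\mathbb B(\xi\wedge\zeta),\xi\wedge\zeta\rangle+|\iota_\xi\zeta|^2\ge c\big(|\xi\wedge\zeta|^2+|\iota_\xi\zeta|^2\big)=c|\xi|^2|\zeta|^2 .$$
Since $|H|\le C|\nabla z|$, with the same bound for Hölder seminorms, F4 and Lemma 3 give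
$$\sup_{B_{\rho/2}(x)}|H|+\rho^\alpha[H]_{C^\alpha(B_{\rho/2}(x))}\le C\,\mathcal N_2(H;B_\rho(x)). \tag{9}$$
Lemma 4 on $B_{1/8}$ with $m=2$ (unnecessary if $t=2$) yields $\sup_{B_{1/16}}|H|\le C\|H\|_{L^t(B_{1/8})}\le CE$. Now (9) on $B_{1/16}$ gives $[H]_{C^\alpha(B_{1/32})}\le CE$. So $E(F,\theta)=E(H,\theta)\le2\theta^\alpha[H]_{C^\alpha(B_{1/32})}\le C\theta^\alpha E$ for $\theta\le\frac1{32}$; for larger $\theta$ use again $E(F,\theta)\le2\theta^{-n/t}E$. $\square$

## Comparison with a $p$-harmonic form on a ball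

**Setting.** Let $u,f,a$ be as in Theorem 2, part 1. Let $K\subset\Omega$ be compact, $\Omega'\Subset\Omega$ a neighborhood of $K$, $F=du$ (continuous by F0), and $M=1+\sup_{\Omega'}|F|<\infty$. Choose $q\in(1,n)$ as follows: $q=(p^*)'$ if $p<n$, where $p^*=\frac{np}{n-p}$, and $q=\frac{n+1}2$ if $p\ge n$. In the first case $\frac1q=1-\frac1p+\frac1n$, so $q<n$ exactly because $p>1$. By Sobolev,
$$\mathcal N_{q'}(w;B_r)\le Cr\,\mathcal N_p(\nabla w;B_r)\quad\text{for }w\in W^{1,p}_0(B_r)\text{ and for mean-zero }w\in W^{1,p}(B_r). \tag{10}$$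
Put
$$\sigma(x,r)=r\,\mathcal N_q(f;B_r(x)),$$
which is finite since $L^{(n,s_p)}_{loc}\subset L^q_{loc}$. Constants $C$ may depend on $n,N,k,p,\gamma,L$ and, through $\omega$, on $a$.

**The comparison form.** Let $B=B_r(x_0)\subset\Omega'$ and $a_0=a(x_0)$. The space $\{dw:w\in W^{1,p}_0(B)\}$ is closed in $L^p$: if $dw_j\to G$, replace $w_j$ by the forms $\tilde w_j$ of F3, which are bounded in $W^{1,p}_0$; a weak limit $w$ of a subsequence satisfies $dw=G$. So there is $v\in u+W^{1,p}_0(B)$ minimizing $\int_B|dv|^p$, and by F3 we may take $w=u-v$ with $\|\nabla w\|_p\le C\|dw\|_p$. Then $dv$ is closed, $\int_B\langle A(dv),d\varphi\rangle=0$ for all $\varphi\in W^{1,p}_0(B)$, so Lemma 5 applies to $dv$, and $\mathcal N_p(dv;B)\le\mathcal N_p(du;B)$.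

**The energy inequality.** We want to bound $dw$. Forms in $C_c^\infty(B)$ approximate $w$ in $W^{1,p}$ and, by (10), in $L^{q'}$. As $aA(du)\in L^\infty(B)$ and $f\in L^q(B)$, $w$ is admissible in the weak formulation, and
$$\int_Ba_0\langle A(du)-A(dv),dw\rangle=\int_B(a_0-a)\langle A(du),dw\rangle+\int_B\langle f,w\rangle .$$
Put
$$\mathcal Q=|du|+|dv|,\qquad X=\mathcal N_p(dw;B),\qquad Y=\frac1{|B|}\int_B\mathcal Q^{p-2}|dw|^2,$$
the integrand being $0$ where $\mathcal Q=0$. By (7), $a_0\ge\gamma$, Hölder, (10) and $\|\nabla w\|_p\le C\|dw\|_p$,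
$$Y\le C\omega(r)\frac1{|B|}\int_B|du|^{p-1}|dw|+C\sigma(x_0,r)X. \tag{11}$$

**Proposition 6.** There are $\vartheta\in(0,1)$, $\rho_1>0$ and $C_M$ such that for $x\in K$, $\rho\le\rho_1$,
$$E(F,x,\vartheta\rho)\le\tfrac12E(F,x,\rho)+C_M\big(\omega(\rho)+\sigma(x,\rho)^{s_p}\big). \tag{12}$$

*Proof for $p\le2$* (so $t=p$, $s_p=1$). Write $x_0=x$, $r=\rho$, with $B_r(x_0)\subset\Omega'$. Hölder applied to $|dw|^p=(\mathcal Q^{p-2}|dw|^2)^{p/2}\mathcal Q^{(2-p)p/2}$ gives
$$X^2\le Y\,\mathcal N_p(\mathcal Q;B)^{2-p}\le CM^{2-p}Y .$$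
By (11), $Y\le C(\omega M^{p-1}+\sigma)X$, hence $X\le C(\omega M+M^{2-p}\sigma)$. By subadditivity and Lemma 5(a),
$$E(F,\theta r)\le E(dv,\theta r)+2\theta^{-n/p}X\le C\theta^\alpha\big(E(F,r)+2X\big)+2\theta^{-n/p}X\le C\theta^\alpha E(F,r)+C_\theta X .$$
Choose $\theta$ with $C\theta^\alpha\le\frac12$ and put $\vartheta=\theta$.

*Proof for $p>2$* (so $t=2$, $s_p=\frac1{p-1}$). Let $\tau(x,r)=\sigma(x,r)^{1/(p-1)}$. The same argument would not suffice here. It gives $X\le C(\omega^{2/p}\Lambda+\tau)$, see (14), and $\omega^{2/p}$ need not be Dini summable. The root on $\omega$ is harmful only where $|du|$ is comparable to its mean, but there the equation is nondegenerate and the first power of $\omega$ can be recovered, though only for the $L^2$ mean of $dw$. This is why $t=2$, and why we first need a reverse Hölder inequality.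

**Step 1: reverse Hölder inequality.** We claim that if $B_{2r}(x_0)\subset\Omega'$, then
$$\mathcal N_p(du;B_r(x_0))\le C\,\mathcal N_2(du;B_{2r}(x_0))+C\,\tau(x_0,2r). \tag{13}$$
The substitutions $u(x_0+rx)/r$, $a(x_0+rx)$, $rf(x_0+rx)$ leave both sides unchanged, so let $r=1$, $x_0=0$. For $1\le\rho<R\le2$ let $z$ be the form of Lemma 3 on $B_R$ with $dz=du$, normalized to mean zero (subtracting constants changes neither $dz$ nor $\delta z$ nor $\nabla z$). Let $\zeta$ be a cutoff equal to $1$ on $B_\rho$, compactly supported in $B_R$, with $|\nabla\zeta|\le\frac2{R-\rho}$. Let $\frac1{t_0}=\frac1p+\frac1n$. As $p>2$ and $n\ge2$, this is less than $1$, so $t_0>1$; also $t_0<n$, $t_0<p$. Sobolev–Poincaré, Lemma 3 (in $L^{t_0}$ and in $L^p$, with the same operator) and (10) give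
$$\|z\|_{L^p(B_R)}\le C\|du\|_{L^{t_0}(B_R)},\qquad\|z\|_{L^{q'}(B_R)}\le C\|du\|_{L^p(B_R)}.$$
The form $\zeta^pz$ is admissible by mollification, and $d(\zeta^pz)=\zeta^pdu+p\zeta^{p-1}d\zeta\wedge z$. Testing,
$$\gamma\int\zeta^p|du|^p\le pL\int\zeta^{p-1}|du|^{p-1}|\nabla\zeta||z|+\int_{B_R}|f||z| .$$
Young absorbs half of the left side, and with $I(\rho)=\int_{B_\rho}|du|^p$,
$$I(\rho)\le\frac C{(R-\rho)^p}\|du\|^p_{L^{t_0}(B_R)}+C\|f\|_{L^q(B_2)}I(R)^{1/p}.$$
The last term is at most $\frac14I(R)+C\|f\|_{L^q(B_2)}^{p'}$. If $t_0>2$, interpolate: $\|du\|_{t_0}\le\|du\|_2^{1-\mu}\|du\|_p^\mu$ with $\mu\in(0,1)$, and Young bounds the first term by $\frac14I(R)+C(R-\rho)^{-p/(1-\mu)}\|du\|_{L^2(B_2)}^p$. If $t_0\le2$, Hölder bounds it by $C(R-\rho)^{-p}\|du\|_{L^2(B_2)}^p$. In both cases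
$$I(\rho)\le\tfrac12I(R)+C(R-\rho)^{-b}\|du\|_{L^2(B_2)}^p+C\|f\|_{L^q(B_2)}^{p'}.$$
$I$ is bounded, since $|du|\le M$. By F5, $I(1)\le C\|du\|_{L^2(B_2)}^p+C\|f\|_{L^q(B_2)}^{p'}$. Take $p$-th roots and use $p'/p=\frac1{p-1}$. This is (13).

**Step 2: the basic estimates.** Let $x_0\in K$, $B_{2r}=B_{2r}(x_0)\subset\Omega'$, and write
$$E=E(F,2r),\quad\lambda=F_{2r},\quad\tau=\tau(x_0,2r),\quad\omega=\omega(r),\quad\Lambda=\mathcal N_p(du;B_r).$$
Then $\tau(x_0,r)\le C\tau$, and (13) gives $\Lambda\le C(|\lambda|+E+\tau)$. We estimate the terms of (11). As $p>2$, $|du|^{p-1}\le|du|^{p/2}\mathcal Q^{(p-2)/2}$, so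
$$\omega|du|^{p-1}|dw|\le\epsilon\,\mathcal Q^{p-2}|dw|^2+C_\epsilon\omega^2|du|^p .$$
Since $|dw|\le\mathcal Q$, $X^p\le Y$. Finally, with $\sigma=\sigma(x_0,r)$, $\sigma X\le\epsilon X^p+C_\epsilon\sigma^{p'}$ and $\sigma^{p'}=\tau(x_0,r)^p\le C\tau^p$. Absorbing the small terms,
$$Y\le C(\omega^2\Lambda^p+\tau^p),\qquad X\le C(\omega^{2/p}\Lambda+\tau). \tag{14}$$
Let $Z=\mathcal N_2(dw;B_{r/8})\le CX$. Lemma 5(a) for $dv$, starting from radius $r/8$, gives for $\theta\le\frac18$
$$E(F,\theta r)\le C\theta^\alpha\big(E(F,r/8)+2Z\big)+C_\theta Z\le C_0\theta^\alpha E+C_\theta Z .$$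
Fix $\theta$ with $C_0\theta^\alpha\le\frac14$:
$$E(F,\theta r)\le\tfrac14E+C_1Z. \tag{15}$$
It remains to bound $Z$. Let $\varepsilon\in(0,1]$; it is fixed in Case 3 below, in terms of constants that do not depend on the cases.

**Step 3: three cases.** They compare the mean $|\lambda|$ with the excess and with the datum.

*Case 1: $E>\varepsilon|\lambda|$.* Then $\Lambda\le C_\varepsilon(E+\tau)$, and since $\omega\le L$, (14) gives $Z\le C_\varepsilon(\omega^{2/p}E+\tau)$. The harmful power of $\omega$ multiplies $E$, so it is absorbed: for $r$ small, depending on $\varepsilon$, (15) gives $E(F,\theta r)\le\frac12E+C_\varepsilon\tau$.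

*Case 2: $E\le\varepsilon|\lambda|$ and $\tau\ge\varepsilon|\lambda|$.* Then $\Lambda\le C_\varepsilon\tau$, so $Z\le C_\varepsilon\tau$.

*Case 3: $E\le\varepsilon|\lambda|$ and $\tau<\varepsilon|\lambda|$.* Here $\lambda\ne0$ and $\Lambda\le C|\lambda|$, so $X\le C(\omega^{2/p}+\varepsilon)|\lambda|$. We show that $dv$ is nondegenerate. Since $|(dv)_r-\lambda|\le|(dw)_r|+|F_r-F_{2r}|\le X+CE$ and $E(dv,r)\le CE+2X$, both quantities are at most $C_2(\omega^{2/p}+\varepsilon)|\lambda|$. Fix $\varepsilon$, and then restrict $r$, so that $C_2(\omega^{2/p}+\varepsilon)\le\frac12\min\{1,\varepsilon_0\}$. Then $|(dv)_r|\ge\frac12|\lambda|$ and $E(dv,r)\le\frac12\varepsilon_0|\lambda|\le\varepsilon_0|(dv)_r|$. By Lemma 5(b), $|dv|\ge\frac12|(dv)_r|\ge\frac14|\lambda|$ in $B_{r/8}$. So $\mathcal Q\ge|\lambda|/4$ there, and by (14)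
$$Z^2\le C|\lambda|^{2-p}Y\le C\big(\omega^2|\lambda|^2+|\lambda|^{2-p}\tau^p\big)\le C(\omega^2|\lambda|^2+\tau^2),$$
where the last step uses $\tau\le|\lambda|$ and $p>2$. As $|\lambda|\le M$, $Z\le C(\omega M+\tau)$, with the first power of $\omega$.

In all cases $E(F,\theta r)\le\frac12E(F,2r)+C_M(\omega(r)+\tau(x_0,2r))$ for $r$ small. This is (12) with $\rho=2r$ and $\vartheta=\theta/2$. $\square$

## Dini sums of the excess of $du$

We now show that the errors in (12) are summable over geometric scales, uniformly in the center. Let $\rho_j=\vartheta^j\rho_0$ with $\rho_0\le\rho_1$ small, and $s=s_p$.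

**Step 1: the coefficient.** As $\omega$ is nondecreasing, $\omega(\rho_j)\le\frac1{\log(1/\vartheta)}\int_{\rho_j}^{\rho_j/\vartheta}\omega\frac{dr}r$. So $\sum_j\omega(\rho_j)\le C\int_0^{\rho_0/\vartheta}\omega\frac{dr}r<\infty$.

**Step 2: the datum.** Let $f^*$ be the rearrangement of $f1_{\Omega'}$ and $V=|B_\rho|$. By the definition of rearrangement, independently of $x\in K$,
$$\sigma(x,\rho)^s\le\bar\sigma(\rho)^s:=c\,V^{s/n}\Big(\frac1V\int_0^V(f^*)^q\Big)^{s/q}.$$
Let $V_j=|B_{\rho_j}|$. For $V_j\le V\le\vartheta^{-n}V_j$ the monotone function $\int_0^{V}(f^*)^q$ is at least its value at $V_j$, and the powers of $V$ and $V_j$ are comparable. Hence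
$$\sum_j\bar\sigma(\rho_j)^s\le C\int_0^\infty V^{s/n}\Big(\frac1V\int_0^V(f^*)^q\Big)^{s/q}\frac{dV}V .$$
Split $(0,V)$ dyadically: $\frac1V\int_0^V(f^*)^q\le\sum_{i\ge0}2^{-i-1}f^*(2^{-i-1}V)^q$. As $s/q\le1$, the power $s/q$ of the sum is at most the sum of the powers. Substituting $W=2^{-i-1}V$ in each term, the integral is at most
$$\sum_{i\ge0}2^{-(i+1)s\left(\frac1q-\frac1n\right)}\int_0^\infty\big(W^{1/n}f^*(W)\big)^s\frac{dW}W<\infty ,$$
because $q<n$ and $f\in L^{(n,s)}(\overline{\Omega'})$. This is the only place where the hypothesis on $f$ enters with its sharp exponent.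

**Step 3: iteration.** By (12), $E_j(x)=E(F,x,\rho_j)$ satisfies $E_{j+1}(x)\le\frac12E_j(x)+\bar e_j$ with $\bar e_j=C_M(\omega(\rho_j)+\bar\sigma(\rho_j)^s)$ independent of $x\in K$ and $\sum_j\bar e_j<\infty$. Since $E_0\le2M$,
$$\sup_{x\in K}E_j\le2^{-j}\cdot2M+\sum_{i<j}2^{-(j-1-i)}\bar e_i .$$
Summing over $j$,
$$\sum_j\sup_{x\in K}E(F,x,\rho_j)<\infty. \tag{16}$$

## From $du$ to $\nabla u$ through $\delta u=0$

Here the gauge condition is used. Let $D(x,\rho)=\mathcal N_t\big(\nabla u-(\nabla u)_{x,\rho};B_\rho(x)\big)$.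

**Step 1: a decay inequality for $D$.** On $B_\rho(x)$, $x\in K$, we split $u$ into a part controlled by the excess of $du$, a linear part, and a harmonic part. Take $z$ from Lemma 3 with exponent $t$, so that $dz=F-F_{x,\rho}$, $\delta z=0$ and $\mathcal N_t(\nabla z;B_\rho(x))\le C\,E(F,x,\rho)$. Let $l=\frac1{k+1}\iota_{y-x}F_{x,\rho}$, where $y$ is the variable point. By (1), $dl=F_{x,\rho}$ and $\delta l=0$. Since $\delta u=0$, the form $u_{\mathrm{har}}=u-z-l$ is closed and coclosed, hence $\Delta u_{\mathrm{har}}=-(d\delta+\delta d)u_{\mathrm{har}}=0$ and its components are harmonic. Interior estimates for the harmonic function $\nabla u_{\mathrm{har}}-c$ give $\sup_{B_{\rho/2}(x)}|\nabla^2u_{\mathrm{har}}|\le C\rho^{-1}\mathcal N_t(\nabla u_{\mathrm{har}}-c;B_\rho(x))$, so the excess of $\nabla u_{\mathrm{har}}$ decays by the factor $C\theta$ from $\rho$ to $\theta\rho$, $\theta\le\frac12$. As $\nabla l$ is constant, it does not contribute to any excess, and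
$$D(x,\theta\rho)\le C\theta\big(D(x,\rho)+E(F,x,\rho)\big)+C_\theta E(F,x,\rho).$$
Choose $\theta=\vartheta^m$ with $C\theta\le\frac12$. Then
$$D(x,\theta\rho)\le\tfrac12D(x,\rho)+C\,E(F,x,\rho). \tag{17}$$

**Step 2: summation.** The radii $\theta^j\rho_0=\rho_{mj}$ are among those in (16). The number $\sup_{x\in K}D(x,\rho_0)$ is finite, since $\nabla u\in L^t(\Omega')$. Iterating (17) and using (16),
$$\sum_j\sup_{x\in K}D(x,\theta^j\rho_0)<\infty .$$

**Step 3: continuity of $\nabla u$.** Since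
$$\big|(\nabla u)_{x,\theta^{j+1}\rho_0}-(\nabla u)_{x,\theta^j\rho_0}\big|\le\theta^{-n/t}D(x,\theta^j\rho_0),$$
the functions $x\mapsto(\nabla u)_{x,\theta^j\rho_0}$, which are continuous, converge uniformly on $K$. The limit is continuous, and by Lebesgue's differentiation theorem it equals $\nabla u$ almost everywhere on $K$. As $K$ was arbitrary, the weak gradient of $u$ has a continuous representative on $\Omega$, so $u\in C^1(\Omega)$. This proves part 1 of Theorem 2.

For $p\le2$ we have $s_p=1$, so part 1 is (A), and (A) implies (B); for $p>2$ both fail by Theorem 1. $\blacksquare$
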